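# Induced cycles in graphs with a prescribed number of edges

## A pentagon with every vertex doubled

Take the pentagon $C_5$ and replace each vertex by two nonadjacent twins, joining twins of neighboring vertices completely. There are now 10 vertices, and each of the 5 old edges has become a $K_{2,2}$, so there are $5\cdot 4=20$ edges. How many vertex sets induce a pentagon?

Choosing one twin from each of the five pairs gives an induced pentagon, which makes $2^5=32$. There are no others. Two twins have the same neighborhood, so if both lay in an induced pentagon they would have the same two neighbors inside it; but in a pentagon no two vertices have the same neighborhood. So an induced pentagon uses at most one vertex from each pair, hence exactly one.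

**Definition (blow-up).** The $a$-fold blow-up of a graph $F$ replaces each vertex $v$ by an independent set $V_v$ of size $a$ (a part) and each edge $uv$ by all $a^2$ edges between $V_u$ and $V_v$.

The $a$-fold blow-up of $C_k$ has $ka^2$ edges. For $k\ge5$ no two vertices of $C_k$ have the same neighborhood, so the argument above shows that it has exactly $a^k$ induced copies of $C_k$. With $m=ka^2$ this number is $(m/k)^{k/2}$. For the doubled pentagon, $(20/5)^{5/2}=32$.

The restriction $k\ge5$ matters. In $C_4$ opposite vertices are twins, and the $a$-fold blow-up of $C_4$ is $K_{2a,2a}$. It has $m=4a^2$ edges and $\binom{2a}{2}^2\sim 4a^4=m^2/4$ induced 4-cycles, four times the naive count $a^4=(m/4)^2$.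

**Definition.** For graphs $G,H$ let $c(G,H)$ be the number of induced copies of $H$ in $G$, that is, of vertex sets inducing a graph isomorphic to $H$. Let
$$\rho(H,m)=\max\{c(G,H): |E(G)|=m\}.$$

The number of vertices is free; only edges are counted. For $k\ge5$ the blow-up with parts of size about $\sqrt{m/k}$ gives the known lower bound $\rho(C_k,m)\ge(1+o(1))(m/k)^{k/2}$ as $m\to\infty$. It is also known that $\rho(C_4,m)=(1+o(1))m^2/4$. The following question comes from Yichen Wang, Xiamiao Zhao and Mei Lu, "Edge version of the inducibility via the entropy method", arXiv:2509.17502 (2025). Is it true that for every $k\ge5$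
$$\rho(C_k,m)=(1+o(1))\Big(\frac mk\Big)^{k/2}\,?$$
In other words, is blowing up the cycle itself asymptotically the best one can do?

The answer is no, already for $k=5$. But the conjectured value is never wrong by much.

**Theorem 1.**
$$\liminf_{m\to\infty}\frac{\rho(C_5,m)}{(m/5)^{5/2}}\ \ge\ \frac{192}{8^{5/2}}=\frac{3\sqrt2}{4}\approx1.0607>1.$$
Hence the statement "$\rho(C_k,m)=(1+o(1))(m/k)^{k/2}$ for every $k\ge5$" is false.

**Theorem 2.** For every $m\ge1$,
$$\rho(C_k,m)\le2\Big(\frac mk\Big)^{k/2}\ (k\ge7),\qquad \rho(C_6,m)\le4\Big(\frac m6\Big)^3,\qquad \rho(C_5,m)\le2\sqrt2\,\Big(\frac m5\Big)^{5/2}.$$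

Together with the known lower bound, Theorem 2 gives $1+o(1)\le\rho(C_k,m)/(m/k)^{k/2}\le2$ for all $k\ge7$. For $k=5$ the ratio lies asymptotically between $3\sqrt2/4$ and $2\sqrt2$. These results do not determine the asymptotic constant for $k=5$, nor whether the asymptotic equality holds for individual $k\ge6$.

## Blowing up other triangle-free graphs

Nothing forces us to blow up the pentagon. Let us see what a general starting graph gives.

**Lemma 1.** Let $F$ be a triangle-free graph with $e\ge1$ edges and $p$ five-cycles. Then $\rho(C_5,m)\ge p\,\lfloor\sqrt{m/e}\rfloor^5$ for all $m\ge 1$, and so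
$$\liminf_{m\to\infty}\frac{\rho(C_5,m)}{(m/5)^{5/2}}\ge p\Big(\frac5e\Big)^{5/2}.$$

*Proof.* A chord of a five-cycle would cut off a triangle, so all five-cycles of $F$ are induced. In particular, different five-cycles have different vertex sets, because an induced cycle is determined by its vertex set. Let $a=\lfloor\sqrt{m/e}\rfloor$ and take the $a$-fold blow-up of $F$. It has $ea^2\le m$ edges. Add $m-ea^2$ pairwise disjoint new edges as separate components, so that there are exactly $m$ edges. Choosing one vertex from each of the five parts of a five-cycle of $F$ gives an induced $C_5$. Different choices give different vertex sets: two choices for the same cycle differ in some part, and two different cycles use different sets of parts. This yields $pa^5$ induced copies. Finally $a=(1+o(1))\sqrt{m/e}$, and $p(m/e)^{5/2}=p(5/e)^{5/2}(m/5)^{5/2}$. $\square$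

So we need a triangle-free $F$ with $p(5/e)^{5/2}>1$. The pentagon has $p=1$, $e=5$ and gives exactly $1$.

A sensible first candidate is the Petersen graph: its vertices are the 2-subsets of $\{1,\dots,5\}$, adjacent when disjoint, and $e=15$. Two adjacent vertices cover four elements, so they have no common neighbor and there are no triangles. Two nonadjacent vertices $\{a,b\},\{a,c\}$ have exactly one common neighbor, the complement of $\{a,b,c\}$. To count pentagons, count paths with three edges. There are $15\cdot2\cdot2=60$, by choosing the middle edge and extending at both ends (the ends are distinct, as there are no triangles). The ends of such a path are not adjacent: otherwise the path closes to a 4-cycle, whose opposite vertices are nonadjacent with two common neighbors. So they have exactly one common neighbor, which is not on the path, since otherwise there would be a triangle. Each 3-edge path therefore lies in exactly one pentagon, and each pentagon contains five such paths, so $p=60/5=12$. But $12\cdot(5/15)^{5/2}=12/(9\sqrt3)\approx0.77<1$. The Petersen graph loses.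

## Pentagons in the Clebsch graph

We want many pentagons on few edges. Recall that the Cayley graph of an abelian group written additively, with a connection set $S=-S$ not containing $0$, has the group as vertex set and joins $v$ to $v+s$ for every $s\in S$. In $\mathbb Z_2^n$ every element is its own negative. Walking along generators $s_1,\dots,s_L$ from $v$ returns to $v$ exactly when $s_1+\dots+s_L=0$. The group is abelian, so the order of the $s_i$ does not matter: one relation of length 5 among distinct generators produces $5!$ closed walks from every vertex. To have such a relation in as small a group as possible and no shorter relation of odd length, take four independent generators and let the fifth be their sum.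

*Proof of Theorem 1.* Let $F$ be the Cayley graph on $\mathbb Z_2^4$ with connection set $\{e_1,\dots,e_5\}$, where $e_1,\dots,e_4$ is the standard basis and $e_5=e_1+e_2+e_3+e_4$. This is the Clebsch graph. It is 5-regular on 16 vertices, so it has $16\cdot5/2=40$ edges.

**Step 1: which sums of generators vanish.** This translates closed walks into parity conditions. For integers $a_i\ge0$, the sum $\sum_{i=1}^5a_ie_i$ has $i$-th coordinate $a_i+a_5$ mod 2 for $i\le4$. So it vanishes if and only if $a_1,\dots,a_5$ all have the same parity.

**Step 2: $F$ has no triangles.** This is needed to apply Lemma 1. A triangle gives a closed walk of length 3, so $a_i$ of equal parity with $\sum a_i=3$. Since 3 is odd, the $a_i$ are not all even, so they are all odd; but then their sum is at least 5, a contradiction.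

**Step 3: counting five-cycles.** A closed walk of length 5 gives $a_i$ of equal parity with sum 5, so all $a_i$ are odd and each equals 1. Thus from each vertex there are exactly $5!=120$ closed walks of length 5, one for each ordering of the generators. Each of them visits five distinct vertices. Indeed, a nonempty proper block of consecutive generators uses some $e_i$ once and some $e_j$ not at all, so the parities differ and by Step 1 the block has nonzero sum. So each walk traces a five-cycle. Each five-cycle is traced by exactly 10 closed walks (5 starting points, 2 directions). Hence $F$ has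
$$p=\frac{16\cdot120}{10}=192$$
five-cycles.

**Step 4: the ratio.** Lemma 1 with $p=192$, $e=40$ gives the lower bound $192\,(5/40)^{5/2}=192/8^{5/2}$. Since $192^2=36864>32768=8^5$, this exceeds 1. Exactly, $8^{5/2}=64\cdot2\sqrt2$, so the ratio is $3/(2\sqrt2)=3\sqrt2/4$. $\blacksquare$

With 40 edges, then, the Clebsch graph has 192 induced pentagons, against $(40/5)^{5/2}\approx181.02$. The blow-up preserves this advantage as $m\to\infty$, and this is what contradicts an asymptotic statement.

## Entropy and the crude bound

We turn to Theorem 2. Fix $k\ge5$ and a graph $G$ with $m$ edges, and let $N=c(G,C_k)$. If $N=0$ there is nothing to prove, so let $N\ge1$. We write $\sim$ for adjacency and $\log$ for the natural logarithm, and read indices of cycles mod $k$.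

For random variables with finitely many values, the Shannon entropy is $H(X)=-\sum_xP(X=x)\log P(X=x)$, and $H(Y\mid X)=\sum_xP(X=x)\,H(Y\mid X=x)$ is the average entropy of the conditional laws of $Y$. We use the following textbook facts.

1. If $X$ takes at most $n$ values then $H(X)\le\log n$, with equality if $X$ is uniform on $n$ values.
2. Chain rule: $H(X,Y)=H(X)+H(Y\mid X)$, and likewise with an extra conditioning variable throughout.
3. Conditioning on more does not increase entropy: $H(Y\mid X,W)\le H(Y\mid X)$.
4. If, given $X=x$, the variable $Y$ always lies in a set $S(x)$, then $H(Y\mid X)\le\mathbb E\log|S(X)|$. This is fact 1 applied to each conditional law.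

**Definition.** Let $\Omega$ be the set of $k$-tuples $z=(z_1,\dots,z_k)$ of distinct vertices of $G$ with $z_i\sim z_j$ if and only if $j\equiv i\pm1$ mod $k$. Let $Z=(Z_1,\dots,Z_k)$ be uniform on $\Omega$.

Each induced $C_k$ can be labeled in $2k$ ways, so $|\Omega|=2kN$ and $H(Z)=\log(2kN)$. For example, if $G=C_5$ then $\Omega$ has 10 elements and $H(Z)=\log10$. The pair $(Z_1,Z_2)$ already determines $Z$, so $H(Z_1,Z_2)=\log10=\log 2m$ and all later conditional entropies vanish.

The first thing to try, say for even $k$, is to cut $Z$ into $k/2$ consecutive pairs. Each pair is an ordered edge, with at most $2m$ values, so $\log(2kN)\le\frac k2\log2m$, that is,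
$$N\le\frac{(2m)^{k/2}}{2k}.$$
The exponent of $m$ is right, but this bound is $(2k)^{k/2}/(2k)$ times the conjectured value, which is $144$ for $k=6$. The loss occurs at the second pair. We allowed $(Z_3,Z_4)$ to be any of $2m$ ordered edges, although $Z_1,Z_2$ are already known. In the blow-up of $C_k$, knowing $z_1,z_2$ forces $z_3$ and $z_4$ into two particular parts, so only $a^2=m/k$ ordered pairs remain. To get near $(m/k)^{k/2}$ we must record which edges can still continue a partly revealed cycle.

## Edges that can continue a partial cycle

**Definition (candidate sets).** For $z\in\Omega$ and $2\le j\le k-3$ let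
$$S_j(z)=\{(x,y):\ xy\in E(G),\ x\sim z_j,\ x\not\sim z_i\ (i<j),\ y\not\sim z_i\ (i\le j)\},$$
and let
$$S_*(z)=\{(x,y):\ xy\in E(G),\ x\sim z_{k-2},\ x\not\sim z_i\ (i\le k-3),\ y\sim z_1,\ y\not\sim z_i\ (2\le i\le k-2)\}.$$

Here $i$ runs over positive integers. So $S_j$ contains the edges that look like a possible next pair after $z_1,\dots,z_j$, and it depends only on these vertices. The set $S_*$ depends only on $z_1,\dots,z_{k-2}$. The closing pair needs its own definition because $z_k$ is adjacent to $z_1$. For $k=5$ the only sets are
$$S_2(z):\ x\sim z_2,\ x\not\sim z_1,\ y\not\sim z_1,z_2,\qquad S_*(z):\ x\sim z_3,\ x\not\sim z_1,z_2,\ y\sim z_1,\ y\not\sim z_2,z_3.$$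

**Step 1: the true continuation is a candidate.** This is what lets us bound entropies by $|S_j|$ and $|S_*|$. Let $z\in\Omega$. The vertex $z_{j+1}$ is adjacent on the cycle only to $z_j$ and $z_{j+2}$. The vertex $z_{j+2}$ is adjacent only to $z_{j+1}$ and $z_{j+3}$, and $j+3\le k$, so neither neighbor is among $z_1,\dots,z_j$. Hence $(z_{j+1},z_{j+2})\in S_j(z)$. Likewise $z_{k-1}$ is adjacent only to $z_{k-2},z_k$, and $z_k$ only to $z_{k-1},z_1$, so $(z_{k-1},z_k)\in S_*(z)$. By facts 1 and 4,
$$H(Z_1,Z_2)\le\log2m,\quad H(Z_{j+1},Z_{j+2}\mid Z_{\le j})\le\mathbb E\log|S_j(Z)|,\quad H(Z_{k-1},Z_k\mid Z_{\le k-2})\le\mathbb E\log|S_*(Z)|.\tag{1}$$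
All candidate sets here are nonempty, so the logarithms make sense.

**Step 2: each edge counts at most once.** This removes the factor 2 for orientation. If $(x,y)\in S_j(z)$ then $x\sim z_j\not\sim y$, so $(y,x)\notin S_j(z)$. If $(x,y)\in S_*(z)$ then $x\sim z_{k-2}\not\sim y$, so $(y,x)\notin S_*(z)$. So $|S_j(z)|$ is the number of edges of $G$ that, in some order, lie in $S_j(z)$, and the same holds for $S_*$.

As a test, let $G$ be the $a$-fold blow-up of $C_k$ with parts $V_1,\dots,V_k$ and $z_i\in V_i$ (every $z\in\Omega$ has this form after renaming the parts). If $(x,y)\in S_j(z)$, then $x\sim z_j$ puts $x$ in $V_{j-1}\cup V_{j+1}$. Suppose $x\in V_{j-1}$. If $j\ge3$ then $x\sim z_{j-2}$, which is forbidden. If $j=2$ then $x\in V_1$ and $y\in V_2\cup V_k$, so $y\sim z_1$, which is forbidden. So $x\in V_{j+1}$. Then $y\in V_j$ is impossible, since it would give $y\sim z_{j-1}$, and all pairs in $V_{j+1}\times V_{j+2}$ qualify. Hence $|S_j(z)|=a^2=m/k$. Similarly, if $(x,y)\in S_*(z)$, then $x\in V_{k-3}$ is excluded by $x\sim z_{k-4}$, so $x\in V_{k-1}$. Next, $y\in V_{k-2}$ is excluded by $y\sim z_{k-3}$, so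 $y\in V_k$, and all such pairs qualify. Hence $|S_*(z)|=m/k$ as well.

## The chain rule for even and odd cycles

We now combine the bounds (1). For even $k$ the cycle splits into pairs. For odd $k$ one vertex is left over, and a single vertex is not controlled by a number of edges. The remedy is to expand $H(Z)$ in two ways, with the leftover vertex in two different places, and to merge the two leftovers into one pair.

Let $J=\{2,4,\dots,j_{\max}\}$ with $j_{\max}=k-4$ for even $k$ and $j_{\max}=k-3$ for odd $k$. Put $w_j=2$ for $j\in J$, and $w_*=2$ for even $k$, $w_*=1$ for odd $k$. For even $k$ the total weight is $2\cdot\frac{k-4}2+2=k-2$. For odd $k$ it is $2\cdot\frac{k-3}2+1=k-2$. So in both cases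
$$\sum_{j\in J}w_j+w_*=k-2.\tag{2}$$

**Lemma 2.**
$$2H(Z)\le2\log2m+\sum_{j\in J}w_j\,\mathbb E\log|S_j(Z)|+w_*\,\mathbb E\log|S_*(Z)|.\tag{3}$$

*Proof for even $k$.* Apply the chain rule to the blocks $(Z_1Z_2),(Z_3Z_4),\dots,(Z_{k-1}Z_k)$. The block $(Z_{j+1}Z_{j+2})$ with $j=2,4,\dots,k-4$ is bounded by $\mathbb E\log|S_j(Z)|$ and the last block by $\mathbb E\log|S_*(Z)|$, according to (1). Doubling gives (3).

*Proof for odd $k$.* Expand twice by the chain rule:
$$H(Z)=H(Z_1Z_2)+\sum_{j=2,4,\dots,k-3}H(Z_{j+1}Z_{j+2}\mid Z_{\le j})+H(Z_k\mid Z_{<k}),$$
$$H(Z)=H(Z_1Z_2)+\sum_{j=2,4,\dots,k-5}H(Z_{j+1}Z_{j+2}\mid Z_{\le j})+H(Z_{k-2}\mid Z_{\le k-3})+H(Z_{k-1}Z_k\mid Z_{\le k-2}).$$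
(For $k=5$ the sum in the second line is empty.) The single-vertex terms are $H(Z_k\mid Z_{<k})$ and $H(Z_{k-2}\mid Z_{\le k-3})$. The law of $Z$ is unchanged when the labels are rotated, since rotation permutes $\Omega$. So the entropy of one coordinate given all the others does not depend on the coordinate, and with fact 3
$$H(Z_k\mid Z_{<k})=H(Z_{k-1}\mid Z_i,\ i\ne k-1)\le H(Z_{k-1}\mid Z_{\le k-2}).$$
By the chain rule and (1),
$$H(Z_{k-2}\mid Z_{\le k-3})+H(Z_k\mid Z_{<k})\le H(Z_{k-2}Z_{k-1}\mid Z_{\le k-3})\le\mathbb E\log|S_{k-3}(Z)|.$$
Now add the two expansions. Each $j\le k-5$ in $J$ occurs twice. The index $j=k-3$ occurs once in the first expansion and once through the merged pair. The set $S_*$ occurs once. This is (3). $\square$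

In the blow-up of $C_k$ nothing is lost: the left side of (3) is $2\log(2ka^k)$ and the right side is $2\log(2ka^2)+(k-2)\log a^2$, and the two are equal.

## Averaging over the dihedral group

If every $|S_\bullet(z)|$ were at most $m/k$, then (3) would give the conjectured bound. For a single $z$ in a general graph there is no reason for this. But $Z$ is invariant under all rotations and reflections of the labels, so only an average over the $2k$ relabelings matters.

For $s\in\mathbb Z_k$ and $\varepsilon=\pm1$ let $\sigma=(s,\varepsilon)$ act by $\sigma z=(z_s,z_{s+\varepsilon},z_{s+2\varepsilon},\dots)$, so the entry of $\sigma z$ in position $p$ is $z_{s+(p-1)\varepsilon}$. Each of these $2k$ maps is a bijection of $\Omega$, so $\sigma Z$ has the same law as $Z$.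

**Definition.** Fix $z\in\Omega$ and an edge $g=xy$ of $G$. For $j\in J$ let $c_j(g)$ be half the number of $\sigma$ for which $g$, in some order, lies in $S_j(\sigma z)$. Let $c_*(g)$ be half the number of $\sigma$ for which $g$, in some order, lies in $S_*(\sigma z)$.

Below, $\bullet$ ranges over $J\cup\{*\}$. Since each edge counts at most once in each candidate set,
$$\sum_\sigma|S_\bullet(\sigma z)|=2\sum_{g\in E(G)}c_\bullet(g).\tag{4}$$

**Lemma 3.** Let $\lambda_\bullet>0$ be constants such that, for every $z\in\Omega$ and every edge $g$,
$$\sum_{j\in J}\frac{w_j}{\lambda_j}c_j(g)+\frac{w_*}{\lambda_*}c_*(g)\le k-2.\tag{5}$$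
Then
$$N\le\Big(\prod_\bullet\lambda_\bullet^{w_\bullet}\Big)^{1/2}\Big(\frac mk\Big)^{k/2}.$$

*Proof.* The aim is to replace the logarithms by linear terms, which can be summed over edges. For $t,\lambda>0$, the inequality $\log u\le u-1$ with $u=kt/(\lambda m)$ reads
$$\log t\le\log\frac{\lambda m}k+\frac{kt}{\lambda m}-1.$$
By invariance, $\mathbb E\log|S_\bullet(Z)|=\mathbb E\,\frac1{2k}\sum_\sigma\log|S_\bullet(\sigma Z)|$. Apply the inequality to every term with $\lambda=\lambda_\bullet$, multiply by $w_\bullet$ and sum. By (2),
$$\sum_\bullet w_\bullet\,\mathbb E\log|S_\bullet(Z)|\le(k-2)\log\frac mk+\sum_\bullet w_\bullet\log\lambda_\bullet-(k-2)+\frac km\,\mathbb E\Big[\frac1{2k}\sum_\bullet\frac{w_\bullet}{\lambda_\bullet}\sum_\sigma|S_\bullet(\sigma Z)|\Big].$$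
By (4), for every value $z$ of $Z$ the bracket equals $\frac1k\sum_g\sum_\bullet\frac{w_\bullet}{\lambda_\bullet}c_\bullet(g)$. By (5) this is at most $\frac{(k-2)m}k$, because $G$ has $m$ edges. So the last term of the display is at most $k-2$ and is absorbed by $-(k-2)$. Inserting the result in (3), with $H(Z)=\log(2kN)$, we get
$$2\log(2kN)\le2\log(2m)+(k-2)\log\frac mk+\sum_\bullet w_\bullet\log\lambda_\bullet.$$
Exponentiate and divide by $4k^2$:
$$N^2\le\Big(\frac mk\Big)^2\Big(\frac mk\Big)^{k-2}\prod_\bullet\lambda_\bullet^{w_\bullet}.$$
Take square roots. $\square$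

So the graph theory has been reduced to (5), a statement about one cycle and one edge. The constants $\lambda_\bullet$ are prices. If all of them could be taken to be 1, the conjectured value would be an upper bound.

## Gaps on the cycle seen from one edge

Fix $z\in\Omega$ and an edge $g=xy$. How often can $g$ be a candidate? Let
$$T=\{i\in\mathbb Z_k:\ z_i\sim x\ \text{or}\ z_i\sim y\}.$$
Membership in any candidate set requires $x$ to be adjacent to some $z_i$, so if $T=\emptyset$ all $c_\bullet(g)$ vanish. Otherwise put $r=|T|$ and let $\gamma_1,\dots,\gamma_r\ge1$ be the cyclic gaps, that is, the distances between consecutive elements of $T$ around $\mathbb Z_k$. They satisfy $\gamma_1+\dots+\gamma_r=k$, and if $r=1$ the only gap is $\gamma_1=k$. For example, in the blow-up of $C_k$ with $z_i\in V_i$, an edge between $V_i$ and $V_{i+1}$ has $T=\{i-1,i,i+1,i+2\}$ and gaps $1,1,1,k-3$.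

**Lemma 4.** If $T\neq\emptyset$, then
$$c_j(g)\le\#\{i:\gamma_i\ge j\}\ (j\in J),\qquad c_*(g)\le\#\{i:\gamma_i=k-3\}.$$

*Proof.* Suppose $g$ lies, in some order, in $S_j(\sigma z)$ with $\sigma=(s,\varepsilon)$. By the definition of $S_j$, neither end of $g$ is adjacent to the vertices in positions $1,\dots,j-1$ of $\sigma z$, and one end is adjacent to the vertex in position $j$. So among $s,s+\varepsilon,\dots,s+(j-1)\varepsilon$ only the last, $t=s+(j-1)\varepsilon$, lies in $T$. Hence the gap that precedes $t$ when we travel in direction $\varepsilon$ is at least $j$. The pair $(t,\varepsilon)$ determines $\sigma$, and for each fixed $\varepsilon$ each gap precedes exactly one $t\in T$. So at most $2\,\#\{i:\gamma_i\ge j\}$ maps $\sigma$ occur, and half of this is the first bound.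

Suppose $g$ lies, in some order, in $S_*(\sigma z)$. Among the positions $1,\dots,k-2$ of $\sigma z$, one end of $g$ is adjacent to the last and to no other, and the other end to the first and to no other. So among $s,s+\varepsilon,\dots,s+(k-3)\varepsilon$ exactly the two extreme ones lie in $T$; they are distinct, and they bound a gap equal to $k-3$. That gap and $\varepsilon$ determine $s$, hence $\sigma$. So at most $2\,\#\{i:\gamma_i=k-3\}$ maps occur. $\square$

In the blow-up of $C_k$ every edge has one gap $k-3$ and three gaps 1, so every $c_\bullet(g)\le1$. With all $\lambda_\bullet=1$, the left side of (5) is at most $\sum_\bullet w_\bullet=k-2$, exactly the budget. So all prices equal to 1 would be enough there.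

They are not enough in general. Let $G$ consist of an induced cycle $z_1\cdots z_k$, a vertex $x$ adjacent to $z_1,z_3,z_5,\dots,z_{2\lfloor k/2\rfloor-1}$, and a vertex $y$ adjacent only to $x$. For $g=xy$ we have $T=\{1,3,\dots,2\lfloor k/2\rfloor-1\}$. All gaps are 2, except for one gap 3 when $k$ is odd. Take any $t\in T$ and any $\varepsilon$, and let $\sigma z$ have $z_{t-\varepsilon}$ in position 1 and $z_t$ in position 2. Then $x\sim z_t$, $x\not\sim z_{t-\varepsilon}$, and $y$ is adjacent to neither, so $(x,y)\in S_2(\sigma z)$. Hence $c_2(g)=|T|=\lfloor k/2\rfloor$. With $\lambda_2=1$ the left side of (5) is at least $2\lfloor k/2\rfloor\ge k-1>k-2$. So the inequality (5) with all prices 1 is false for every $k\ge5$. (For $k=5$ Theorem 1 tells us that it had to fail somewhere, since otherwise Lemma 3 would give $N\le(m/5)^{5/2}$.)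

The trouble in this example comes from many short gaps, and short gaps are seen only by $S_2$. So we raise the price of $S_2$ alone, to $\lambda_2=2$. As $w_2=2$, this costs a factor $(2^2)^{1/2}=2$ in Lemma 3, whatever the value of $k$. For $k\ge7$ this is enough.

## The budget inequality with doubled price on short gaps

**Lemma 5.** Inequality (5) holds for every $z\in\Omega$ and every edge $g$ with the following constants: for $k\ge7$, $\lambda_2=2$, $\lambda_j=1$ for the other $j\in J$, and $\lambda_*=1$; for $k=5$ and $k=6$, where $J=\{2\}$, $\lambda_2=\lambda_*=2$.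

*Proof.* If $T=\emptyset$ the left side of (5) is $0$. Let $T\ne\emptyset$.

**Step 1: the cost of a gap for $k\ge7$.** This turns the sum over $J$ into a sum over gaps. By Lemma 4,
$$\sum_{j\in J}\frac{w_j}{\lambda_j}c_j(g)\le\sum_{i=1}^r\varphi(\gamma_i),\qquad\varphi(\gamma)=2\min\Big(\Big\lfloor\frac\gamma2\Big\rfloor,\frac{j_{\max}}2\Big)-\mathbf 1[\gamma\ge2].$$
Indeed, a gap $\gamma$ is counted for each $j\in J$ with $j\le\gamma$. There are $\min(\lfloor\gamma/2\rfloor,j_{\max}/2)$ such $j$, each with coefficient 2, except that $j=2$ has coefficient $w_2/\lambda_2=1$. We have $\varphi(1)=0$. For $\gamma\ge2$ we have $\varphi(\gamma)\le2\lfloor\gamma/2\rfloor-1$. Hence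
$$\varphi(\gamma)\le\gamma-1\ \text{ for all }\gamma\ge1,\qquad\varphi(\gamma)\le\gamma-2\ \text{ for odd }\gamma\ge3.\tag{6}$$

**Step 2: $k\ge7$ and no gap equals $k-3$.** Here $c_*(g)=0$ by Lemma 4, so only the gap costs matter. If $r\ge2$, then by (6) the left side of (5) is at most $\sum_i(\gamma_i-1)=k-r\le k-2$. If $r=1$, it is at most $\varphi(k)\le j_{\max}-1\le k-4$.

**Step 3: $k\ge7$ and some gap equals $k-3$.** Here we must also pay for $S_*$. Since $2(k-3)>k$, exactly one gap equals $k-3$, so $c_*(g)\le1$. The remaining gaps sum to 3, so they are a single $3$, or $2$ and $1$, or $1,1,1$. By (6), $\varphi(3)\le1$, $\varphi(2)\le1$ and $\varphi(1)=0$, so the remaining gaps cost at most $1$. If $k$ is even, then $k-3\ge3$ is odd, so $\varphi(k-3)\le k-5$, and $w_*/\lambda_*=2$. The left side of (5) is at most $(k-5)+1+2=k-2$. If $k$ is odd, then $\varphi(k-3)\le k-4$ and $w_*/\lambda_*=1$. The left side of (5) is at most $(k-4)+1+1=k-2$.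

**Step 4: $k=6$.** Here $w_2=w_*=2$, so with both prices equal to 2 we need $c_2(g)+c_*(g)\le4$. If some gap equals $k-3=3$, the others sum to 3, so at most one of them is at least 2. Hence at most two gaps are $\ge2$ and at most two equal 3, and $c_2(g)+c_*(g)\le2+2$. If no gap equals 3, then $c_*(g)=0$, and $c_2(g)\le3$ since at most three gaps can be $\ge2$.

**Step 5: $k=5$.** Here $w_2=2$, $w_*=1$, so we need $c_2(g)+\frac12c_*(g)\le3$. Three gaps $\ge2$ would sum to at least 6, so at most two gaps are $\ge2$. Hence $c_2(g)\le2$. Also $c_*(g)$ is at most the number of gaps equal to $k-3=2$, so $c_*(g)\le2$. The sum is at most $2+1=3$. $\square$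

For $k=5,6$ the gap bounds of Lemma 4 do not suffice to keep $\lambda_*=1$. For $k=6$ the gaps $(3,3)$ would give $c_2+2c_*\le2+4=6$, above the budget $4$: two gaps can equal $k-3$ here, which Step 3 excludes for $k\ge7$. For $k=5$ the gaps $(2,2,1)$ would give $c_2+c_*\le4$, above the budget $3$.

## The constants $2$, $4$ and $2\sqrt2$

*Proof of Theorem 2.* Lemma 5 supplies the hypothesis (5) of Lemma 3, so for every $G$ with $m$ edges and $N\ge1$ induced copies of $C_k$,
$$N\le\Big(\prod_\bullet\lambda_\bullet^{w_\bullet}\Big)^{1/2}\Big(\frac mk\Big)^{k/2}.$$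
For $k\ge7$ only $\lambda_2=2$ differs from 1 and $w_2=2$, so the constant is $(2^2)^{1/2}=2$. For $k=6$ we have $w_2=w_*=2$, and the constant is $(2^2\cdot2^2)^{1/2}=4$. For $k=5$ we have $w_2=2$ and $w_*=1$, and the constant is $(2^2\cdot2)^{1/2}=2\sqrt2$. The case $N=0$ is trivial, and the bounds hold for every $m\ge1$. $\blacksquare$
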